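\title{Complete multipartite graphs have interval coloring impropriety at most two}

\begin{abstract}
An edge coloring of a graph by integers is an improper interval coloring if the colors at each vertex form a set of consecutive integers, and it is $k$-improper if no color appears more than $k$ times at a vertex. The least such $k$ is the interval coloring impropriety $\mu_{\mathrm{int}}(G)$. We prove that $\mu_{\mathrm{int}}(G)\le 2$ for every complete multipartite graph $G$, by labeling the vertices with integers and coloring each edge with the sum of the labels of its ends. The value $2$ is attained for every number $r\ge 3$ of parts, and we determine $\mu_{\mathrm{int}}$ when all parts have the same size. The same method gives the bound $2$ for a large class of joins and for graphs of very large minimum degree.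
\end{abstract}

\section{Introduction}

All graphs are finite and simple. We write $N(v)$ for the set of neighbors of a vertex $v$, $d(v)=|N(v)|$ for its degree, and $\Delta(G)$ and $\delta(G)$ for the maximum and minimum degree of $G$. An \emph{interval} is a finite, possibly empty, set of consecutive integers.

An \emph{improper interval coloring} of $G$ assigns an integer, called a color, to each edge of $G$ so that for every vertex $v$ the set of colors on the edges at $v$ is an interval. (One may insist on positive colors; adding a constant to all colors shows that this makes no difference.) The coloring is \emph{$k$-improper} if at every vertex each color appears on at most $k$ edges. The \emph{interval coloring impropriety} $\mu_{\mathrm{int}}(G)$ is the least $k$ for which $G$ has a $k$-improper interval coloring.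

The definition balances two demands. The colors at a vertex must leave no gap, which is easiest when few colors are used: giving all edges the same color shows that $\mu_{\mathrm{int}}(G)\le\Delta(G)$. The colors at a vertex should also rarely repeat, which forces many colors. A graph with an edge has $\mu_{\mathrm{int}}(G)\ge 1$, with equality exactly when it has a \emph{proper} edge coloring (edges with a common end get different colors) in which the colors at every vertex form an interval. Not every graph has one. In a proper coloring of the triangle $K_3$ the three colors are distinct, so the largest and the smallest differ by at least $2$; the edges carrying them meet at a vertex of degree $2$, which sees a gap. Hence $\mu_{\mathrm{int}}(K_3)=2$. In general, $\mu_{\mathrm{int}}(G)$ measures how much repetition must be tolerated to close all gaps.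

For integers $n_1,\dots,n_r\ge 1$, the \emph{complete $r$-partite graph} $K_{n_1,\dots,n_r}$ has its vertex set partitioned into $r$ \emph{parts} of sizes $n_1,\dots,n_r$, two vertices being adjacent if and only if they lie in different parts. Casselgren and Petrosyan proved that
\[
\mu_{\mathrm{int}}(K_{n_1,\dots,n_r})\le\lceil r/2\rceil .
\]
This bound is at most $2$ for $r\le 4$ and then grows with $r$. Complete graphs suggest that the growth is not needed. Let $v_1,\dots,v_r$ be the vertices of $K_r=K_{1,\dots,1}$ and color $v_iv_j$ with $\lceil i/2\rceil+\lceil j/2\rceil$. The colors at $v_i$ are obtained by deleting one term from the list $1,1,2,2,3,3,\dots$ of the numbers $\lceil j/2\rceil$ and adding $\lceil i/2\rceil$ to the others. Only the last value in the list can occur just once, so the deletion opens no gap, and $\mu_{\mathrm{int}}(K_r)\le 2$ for every $r$. It is then natural to ask whether $2$ is an upper bound for every complete multipartite graph, whatever the number and the sizes of its parts. This question is posed by Carr, Cho, Crawford, Ir\v{s}i\v{c}, Pai and Robinson~\cite{CCCIPR}. The answer is yes.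

\begin{theorem}\label{thm:main}
If $G$ is a complete $r$-partite graph, then $\mu_{\mathrm{int}}(G)\le 2$.
\end{theorem}

The proof extends the coloring of $K_r$ just described. Section~\ref{sec:labels} reduces the problem to labeling vertices, and Section~\ref{sec:main} constructs the labels. Section~\ref{sec:sharp} shows that the constant $2$ cannot be lowered for any $r\ge 3$ and finds the exact value when all parts are equal; we do not determine which complete multipartite graphs with unequal parts have impropriety $1$. Sections~\ref{sec:joins} and~\ref{sec:dense} apply the method to joins of arbitrary graphs and to very dense graphs.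

\section{Edge colorings from vertex labels}\label{sec:labels}

The color of an edge enters the condition at both of its ends, so the conditions at different vertices interact. If the color of $uv$ has the form $p(u)+p(v)$, the interaction disappears: seen from $v$, the term $p(v)$ is a constant shift, and only the labels of the neighbors of $v$ matter.

\begin{lemma}\label{lem:sum}
Let $G$ be a graph, $k\ge 1$, and $p\colon V(G)\to\mathbb{Z}$ a map such that for every vertex $v$
\begin{enumerate}
\item[(a)] the set $p(N(v))$ is an interval, and
\item[(b)] for every integer $i$, at most $k$ vertices of $N(v)$ have label $i$.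
\end{enumerate}
Then $\mu_{\mathrm{int}}(G)\le k$.
\end{lemma}

\begin{proof}
Color each edge $uv$ with $p(u)+p(v)$. The set of colors at $v$ is the translate of $p(N(v))$ by $p(v)$, which is an interval by (a). The edges at $v$ of color $c$ are the edges $vu$ with $u\in N(v)$ and $p(u)=c-p(v)$, and there are at most $k$ of them by (b).
\end{proof}

With two parts, the lemma already gives the exact value.

\begin{proposition}\label{prop:bipartite}
If $G$ is a complete $2$-partite graph, then $\mu_{\mathrm{int}}(G)=1$.
\end{proposition}

\begin{proof}
Let the parts have sizes $n_1$ and $n_2$, and map them bijectively onto $\{1,\dots,n_1\}$ and $\{1,\dots,n_2\}$. The neighborhood of a vertex is the opposite part, whose labels are distinct and form an interval. Lemma~\ref{lem:sum} with $k=1$ gives $\mu_{\mathrm{int}}(G)\le 1$, and $G$ has an edge.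
\end{proof}

In a complete multipartite graph, a vertex $v$ in a part $P$ has $N(v)=V(G)\setminus P$. Condition (a) therefore asks for a labeling that leaves an interval after the deletion of \emph{any one} part. With three or more parts this is a real constraint.

\begin{example}\label{ex:223}
Let $G=K_{2,2,3}$ with parts $X=\{w_1,w_2\}$, $Y=\{w_3,w_4\}$ and $Z=\{w_5,w_6,w_7\}$. The labels $p(w_i)=i$ fail: deleting $Y$ leaves $\{1,2,5,6,7\}$. The labels $p(w_i)=\lceil i/2\rceil$, which worked for complete graphs, fail as well: both copies of the label $2$ lie in $Y$, and deleting $Y$ leaves $\{1,3,4\}$. A second copy of a label protects it only if it lies in a different part from the first. So we fold the list $w_1,\dots,w_7$ after its third term and label by columns: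
\[
\begin{array}{c|cccc}
\text{label} & 1 & 2 & 3 & 4\\ \hline
 & w_1\in X & w_2\in X & w_3\in Y & \\
 & w_4\in Y & w_5\in Z & w_6\in Z & w_7\in Z
\end{array}
\]
No part has more than three vertices, so no part fills a column. Each of the labels $1,2,3$ survives the deletion of any part, and the label $4$ is at the end, where its loss opens no gap. The sums of labels give the following colors, listed with multiplicity.
\[
\begin{array}{c|c|l}
\text{part of } v & \text{labels on } N(v) & \text{colors at } v\\ \hline
X & 1,2,3,3,4 & w_1\colon 2,3,4,4,5\quad w_2\colon 3,4,5,5,6\\
Y & 1,2,2,3,4 & w_3\colon 4,5,5,6,7\quad w_4\colon 2,3,3,4,5\\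
Z & 1,1,2,3 & w_5\colon 3,3,4,5\quad w_6\colon 4,4,5,6\quad w_7\colon 5,5,6,7
\end{array}
\]
Every vertex sees an interval, and no color more than twice.
\end{example}

What mattered about a full column of the first table is that every vertex has a neighbor in it. We name this property, since it makes sense in any graph. Two distinct vertices $x,y$ of a graph $G$ form a \emph{covering pair} if every vertex of $G$, including $x$ and $y$ themselves, is adjacent to $x$ or to $y$. Taking the vertex to be $x$ shows that $x$ and $y$ are adjacent.

\begin{lemma}\label{lem:pairs}
Suppose that $G$ has pairwise disjoint covering pairs that together contain all but at most four vertices of $G$. Then $\mu_{\mathrm{int}}(G)\le 2$.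
\end{lemma}

\begin{proof}
Let the pairs be $\{x_1,y_1\},\dots,\{x_h,y_h\}$ and put $p(x_i)=p(y_i)=i$. Give at most two of the remaining vertices the label $h+1$ and the others, at most two, the label $0$. Each label is used at most twice. Every vertex $v$ is adjacent to $x_i$ or $y_i$ for each $i$, so
\[
\{1,\dots,h\}\subseteq p(N(v))\subseteq\{0,1,\dots,h+1\}.
\]
The four sets that satisfy these inclusions are intervals when $h\ge1$, and when $h=0$ every subset of $\{0,1\}$ is an interval. Lemma~\ref{lem:sum} applies with $k=2$.
\end{proof}

The number four is the room at the two ends: the labels $0$ and $h+1$ can be missing from $p(N(v))$ without harm, and each can be used twice.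

\section{Proof of Theorem~\ref{thm:main}}\label{sec:main}

Folding the list of vertices produces covering pairs whenever no part contains more than half of the vertices. The argument uses only the edges between different parts, so we state it without assuming that the parts are independent; this form is used again in Section~\ref{sec:joins}.

\begin{lemma}\label{lem:balanced}
Let $G$ be a graph on $n$ vertices whose vertex set is partitioned into blocks so that any two vertices in different blocks are adjacent.
\begin{enumerate}
\item[(i)] Any two vertices in different blocks form a covering pair.
\item[(ii)] If every block has at most $\lfloor n/2\rfloor$ vertices, then $\mu_{\mathrm{int}}(G)\le 2$.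
\end{enumerate}
\end{lemma}

\begin{proof}
(i) Let $x$ and $y$ lie in different blocks and let $v$ be any vertex. The block of $v$ does not contain both $x$ and $y$, and $v$ is adjacent to whichever of them lies outside it.

(ii) Let $h=\lfloor n/2\rfloor$ and list the vertices as $w_1,\dots,w_n$ with the vertices of each block consecutive. For $1\le i\le h$, a block containing both $w_i$ and $w_{i+h}$ would contain the $h+1$ vertices $w_i,w_{i+1},\dots,w_{i+h}$, contrary to the hypothesis. So the $h$ disjoint pairs $\{w_i,w_{i+h}\}$ are covering pairs by (i). They contain all but $n-2h\le 1$ vertices, and Lemma~\ref{lem:pairs} applies.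
\end{proof}

When one part $A$ is large, pairing falls short. A covering pair is an edge, so it has at most one vertex in $A$, and at least $|A|-|V(G)\setminus A|$ vertices of $A$ stay unpaired; in a star $K_{1,m}$ with $m\ge 6$ this is more than four. The unpaired vertices are harmless for a different reason: since $A$ is independent, each vertex of $G$ is adjacent either to all of $A$ or to none of it. We may therefore give them new consecutive labels, which a neighborhood contains all together or not at all.

\begin{proof}[Proof of Theorem~\ref{thm:main}]
If $r=1$ there are no edges, so let $r\ge 2$. Let $n=|V(G)|$, let $A$ be a largest part, and put $B=V(G)\setminus A$, $a=|A|$ and $b=|B|=n-a\ge 1$.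

If $a<b$, then $2a<n$, so every part has at most $a\le\lfloor n/2\rfloor$ vertices, and Lemma~\ref{lem:balanced}(ii) gives the bound.

Now let $a\ge b$. Let $p$ map $A$ bijectively onto $\{1,\dots,a\}$ and $B$ bijectively onto $\{1,\dots,b\}$. Each label is used at most twice. If $v\in A$, then $N(v)=B$ and $p(N(v))=\{1,\dots,b\}$. If $v\in B$, then $A\subseteq N(v)$, so $p(N(v))$ contains $\{1,\dots,a\}$; all labels lie in $\{1,\dots,a\}$ because $b\le a$, so $p(N(v))=\{1,\dots,a\}$. Lemma~\ref{lem:sum} applies with $k=2$.
\end{proof}

\begin{remark}
The second labeling needs $a\ge b$, since it relies on $A$ to supply every label that a vertex of $B$ may miss inside $B$. In $K_5$, with $A$ labeled $1$ and $B$ labeled $1,2,3,4$, the vertex with label $2$ sees $1,1,3,4$.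
\end{remark}

\section{When the value two is needed}\label{sec:sharp}

By Theorem~\ref{thm:main}, a complete multipartite graph with at least two parts has impropriety $1$ or $2$. To prove that it is $2$ we must exclude all proper interval colorings, which may use many more than $\Delta(G)$ colors. The following well-known fact, due to Asratian and Kamalian, brings the number of colors down to $\Delta(G)$ and turns the question into a count of edges. Recall that a \emph{matching} is a set of edges no two of which share an end; it is \emph{perfect} if every vertex is an end of one of its edges.

\begin{lemma}\label{lem:mod}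
If $G$ has an edge and $\mu_{\mathrm{int}}(G)=1$, then $G$ has a proper edge coloring with $\Delta=\Delta(G)$ colors. In particular,
\[
|E(G)|\le\Delta\,\lfloor |V(G)|/2\rfloor .
\]
\end{lemma}

\begin{proof}
Take a proper coloring in which every vertex sees an interval, and reduce the colors modulo $\Delta$. The colors at a vertex $v$ are $d(v)\le\Delta$ distinct consecutive integers, so they remain distinct. Each of the $\Delta$ color classes is a matching and has at most $\lfloor |V(G)|/2\rfloor$ edges.
\end{proof}

If $|V(G)|$ is even, every graph satisfies the inequality, because $2|E(G)|=\sum_v d(v)\le\Delta|V(G)|$. If $|V(G)|$ is odd, each of the $\Delta$ matchings misses a vertex, and the inequality says that $\sum_v(\Delta-d(v))\ge\Delta$. A graph of odd order that is nearly regular violates this. For instance, $K_{2,2,3}$ has $4+6+6=16$ edges while $\Delta\lfloor 7/2\rfloor=5\cdot 3=15$, so the coloring in Example~\ref{ex:223} is optimal.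

\begin{theorem}\label{thm:sharp}
\begin{enumerate}
\item[(i)] Let $G=K_{n_1,\dots,n_r}$ with $r\ge 2$, let $N=\sum_i n_i$ be odd and let $s=\min_i n_i$. If $\sum_i n_i(n_i-s)<N-s$, then $\mu_{\mathrm{int}}(G)=2$.
\item[(ii)] Let $r\ge 3$ and $m\ge 1$, and consider graphs with $r$ parts. If $rm$ is odd, then $\mu_{\mathrm{int}}(K_{m,\dots,m})=2$. If $rm$ is even, then $\mu_{\mathrm{int}}(K_{m,\dots,m,m+1})=2$.
\end{enumerate}
Thus for every $r\ge 3$ the bound $2$ is attained by infinitely many complete $r$-partite graphs.
\end{theorem}

\begin{proof}
(i) A vertex in the $i$th part has degree $N-n_i$. Hence $\Delta=N-s$, and this degree equals $\Delta-(n_i-s)$. Summing over all vertices and using the hypothesis $\sum_i n_i(n_i-s)<\Delta$, we get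
\[
2|E(G)|=N\Delta-\sum_i n_i(n_i-s)>(N-1)\Delta=2\Delta\lfloor N/2\rfloor ,
\]
where the last equality holds because $N$ is odd. By Lemma~\ref{lem:mod}, $\mu_{\mathrm{int}}(G)\ne 1$. Since $G$ has an edge, Theorem~\ref{thm:main} gives $\mu_{\mathrm{int}}(G)=2$.

(ii) In both cases $s=m$. If $rm$ is odd, then $K_{m,\dots,m}$ has odd order $N=rm$, and the sum in (i) is $0<(r-1)m=N-s$. If $rm$ is even, then $K_{m,\dots,m,m+1}$ has odd order $N=rm+1$, only the last part contributes to the sum, which equals $m+1$, and $N-s=(r-1)m+1$. The condition $m+1<(r-1)m+1$ is equivalent to $(r-2)m>0$, which holds because $r\ge 3$.

For fixed $r\ge3$, part (ii) gives one graph for each $m$, of order $rm$ or $rm+1$, and these orders are distinct.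
\end{proof}

\begin{remark}
For $r=2$ the condition in (i) never holds, in agreement with Proposition~\ref{prop:bipartite}: if $n_1<n_2$, the sum is $n_2(n_2-n_1)\ge n_2=N-s$. The parity condition in the second half of (ii) cannot be dropped. Color the three perfect matchings of $K_4$ with $1,2,3$ and delete an edge of color $3$; the result is $K_{1,1,2}$, its vertices see $\{1,2,3\}$ or $\{1,2\}$, and so $\mu_{\mathrm{int}}(K_{1,1,2})=1$.
\end{remark}

For regular graphs Lemma~\ref{lem:mod} has a converse. If the edge set of a $\Delta$-regular graph is partitioned into perfect matchings, there are $\Delta$ of them, since each contains exactly one edge at a given vertex. Coloring them $1,\dots,\Delta$ is proper, and every vertex sees the interval $\{1,\dots,\Delta\}$. A complete multipartite graph is regular exactly when its parts have equal size, and for these graphs parity decides. Let $K_{r\times m}$ denote the complete $r$-partite graph with all parts of size $m$.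

\begin{theorem}\label{thm:regular}
Let $r\ge 2$ and $m\ge 1$. Then $\mu_{\mathrm{int}}(K_{r\times m})=1$ if $rm$ is even, and $\mu_{\mathrm{int}}(K_{r\times m})=2$ if $rm$ is odd.
\end{theorem}

\begin{proof}
If $rm$ is odd, then $r$ is odd, so $r\ge 3$ and Theorem~\ref{thm:sharp}(ii) applies. Let $rm$ be even. By the preceding paragraph it suffices to partition the edges of $K_{r\times m}$ into perfect matchings; call a graph \emph{decomposable} if its edges have such a partition. We build $K_{r\times m}$ from a complete graph of even order by an operation that preserves decomposability.

\emph{The graph $K_{2q}$ is decomposable.} Take the vertex set $\mathbb{Z}_{2q-1}\cup\{\infty\}$. For $j\in\mathbb{Z}_{2q-1}$ let $M_j$ consist of the edge $\infty j$ and the edges $xy$ with $x\ne y$ in $\mathbb{Z}_{2q-1}$ and $x+y=2j$. Since $2$ is invertible modulo $2q-1$, the map $x\mapsto 2j-x$ is an involution whose only fixed point is $j$, so $M_j$ is a perfect matching. For the same reason each edge $xy$ with $x,y\ne\infty$ lies in exactly one $M_j$, and each edge $\infty j$ lies only in $M_j$.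

\emph{Blow-ups.} For a graph $H$ and $s\ge 1$, let $H[s]$ have vertex set $V(H)\times\mathbb{Z}_s$, with $(u,i)$ adjacent to $(v,j)$ if and only if $uv\in E(H)$; each vertex is replaced by $s$ independent copies. If $H$ is decomposable, so is $H[s]$. Indeed, let $M$ be one of the perfect matchings of $H$, and fix an order $(u,v)$ of the ends of each of its edges. For $t\in\mathbb{Z}_s$, the edges $(u,i)(v,i+t)$ with $uv\in M$ and $i\in\mathbb{Z}_s$ form a perfect matching of $H[s]$, and as $t$ runs through $\mathbb{Z}_s$ these matchings contain each edge $(u,i)(v,j)$ with $uv\in M$ exactly once, namely for $t=j-i$.

If $r$ is even, then $K_r$ is decomposable and $K_{r\times m}=K_r[m]$. Otherwise $m=2s$ is even. Deleting the edges of one matching from a decomposition of $K_{2r}$ leaves a decomposable graph in which the nonadjacent pairs are the $r$ deleted edges; this graph is $K_{r\times 2}$, and $K_{r\times m}=K_{r\times 2}[s]$.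
\end{proof}

\section{Joins}\label{sec:joins}

The \emph{join} of graphs $G_1,\dots,G_r$ is obtained from their disjoint union by adding all edges between different $G_i$. A complete multipartite graph is a join of edgeless graphs. The proof of Theorem~\ref{thm:main} used the absence of edges inside a part only once: for $a\ge b$, to ensure that a vertex of $A$ sees none of the labels $b+1,\dots,a$. If edges inside $A$ are allowed, a vertex of $A$ may see some of these labels and miss others. The remedy has two ingredients. Up to four unpaired vertices of $A$ fit on the end labels, as in Lemma~\ref{lem:pairs}, and these may have neighbors in $A$. The labels beyond are reserved for vertices with no neighbor in $A$.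

\begin{theorem}\label{thm:joins}
Let $G$ be the join of $r\ge 2$ arbitrary graphs $G_1,\dots,G_r$, let $n=|V(G)|$, and let $G_1$ have the largest order $a$. If $G_1$ has at least $2a-n-4$ isolated vertices, then $\mu_{\mathrm{int}}(G)\le 2$. In particular:
\begin{enumerate}
\item[(i)] $\mu_{\mathrm{int}}(G)\le 2$ whenever $2a\le n+4$, with no condition on the $G_i$;
\item[(ii)] $\mu_{\mathrm{int}}(G)\le 2$ whenever $G_1$ is edgeless, with $G_2,\dots,G_r$ arbitrary.
\end{enumerate}
\end{theorem}

Here and in the proof, \emph{isolated} means isolated in $G_1$. Statement (ii) contains Theorem~\ref{thm:main} for $r\ge 2$.

\begin{proof}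
Let $A=V(G_1)$, $B=V(G)\setminus A$ and $b=|B|=n-a\ge 1$. If $a<b$, every $V(G_i)$ has at most $a\le\lfloor n/2\rfloor$ vertices, and Lemma~\ref{lem:balanced}(ii) applies with the blocks $V(G_i)$.

Let $a\ge b$ and $c=a-b=2a-n$. This many vertices of $A$ remain after each vertex of $B$ is paired with a vertex of $A$, and we choose them to be isolated as far as possible: let $L\subseteq A$ be a set of $c$ vertices containing as many isolated vertices as possible. Either all vertices of $L$ are isolated, or $L$ contains all isolated vertices, of which there are at least $c-4$. In both cases at most four vertices of $L$ are not isolated. Define $p$ as follows.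
\begin{itemize}
\item Map each of $A\setminus L$ and $B$ bijectively onto $\{1,\dots,b\}$.
\item Give at most two of the non-isolated vertices of $L$ the label $0$ and the others, at most two, the label $b+1$.
\item Give the isolated vertices of $L$ distinct consecutive labels, starting from the least integer above $b$ not yet used (this is $b+1$ or $b+2$).
\end{itemize}
Each label is used at most twice. The set $p(A)$ consists of $\{1,\dots,b\}$, possibly $0$, and a possibly empty run of consecutive integers starting at $b+1$; so it is an interval containing $p(B)=\{1,\dots,b\}$.

If $v\in B$, then $A\subseteq N(v)$, and the neighbors of $v$ in $B$ add no new label. So $p(N(v))=p(A)$ is an interval. If $v\in A$, then $B\subseteq N(v)$, so $p(N(v))\supseteq\{1,\dots,b\}$. A neighbor of $v$ in $A$ is not isolated, so its label lies in $\{1,\dots,b\}$ if it is in $A\setminus L$ and in $\{0,b+1\}$ if it is in $L$. Hence $\{1,\dots,b\}\subseteq p(N(v))\subseteq\{0,\dots,b+1\}$, and $p(N(v))$ is an interval. Lemma~\ref{lem:sum} applies with $k=2$.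

In (i) the hypothesis holds because $2a-n-4\le 0$. In (ii) it holds because $G_1$ has $a$ isolated vertices and $a\ge 2a-n-4$.
\end{proof}

The hypothesis on isolated vertices is used only to keep non-isolated vertices off the labels $b+2,b+3,\dots$: such a vertex with label $b+2$ would have a neighbor in $A$, and that neighbor need not see the label $b+1$. This is a limit of the labeling, and we do not claim that the hypothesis is necessary.

\section{Dense graphs}\label{sec:dense}

In a join, covering pairs come from the block structure. Without such structure they come from counting. Let $\overline{G}$ be the complement of $G$. Two distinct vertices $x,y$ fail to be a covering pair exactly when they are adjacent in $\overline{G}$ or have a common neighbor in $\overline{G}$. If $\overline{G}$ has small degrees, few pairs fail, and a matching argument pairs up almost all vertices.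

\begin{theorem}\label{thm:dense}
Let $G$ be a graph on $n$ vertices and let $D=\Delta(\overline{G})$. If $D^2\le (n-1)/2$, equivalently if $\delta(G)\ge n-1-\sqrt{(n-1)/2}$, then $\mu_{\mathrm{int}}(G)\le 2$.
\end{theorem}

\begin{proof}
The two conditions are equivalent because $\delta(G)=n-1-D$. Let $F$ be the graph on $V(G)$ whose edges are the covering pairs of $G$. By Lemma~\ref{lem:pairs} it suffices to find a matching in $F$ that misses at most one vertex.

Fix a vertex $x$, and let $y\ne x$ be a vertex with $xy\notin E(F)$. Either $y$ is a neighbor of $x$ in $\overline{G}$, which leaves at most $D$ choices, or $y$ is a neighbor in $\overline{G}$, other than $x$, of a neighbor of $x$ in $\overline{G}$, which leaves at most $D(D-1)$ choices. So there are at most $D^2$ such vertices $y$, and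
\[
\delta(F)\ge n-1-D^2\ge (n-1)/2 .
\]

Let $M$ be a largest matching in $F$ and suppose that it misses two vertices $u$ and $v$, so that $2|M|\le n-2$. Every neighbor of $u$ or $v$ in $F$ is an end of an edge of $M$, for otherwise an edge could be added to $M$. For an edge $xy\in M$, group the four possible edges between $\{u,v\}$ and $\{x,y\}$ as $\{ux,vy\}$ and $\{uy,vx\}$. If $F$ contained both edges of one group, replacing $xy$ by them would enlarge $M$; so $F$ contains at most two of the four. The degrees of $u$ and $v$ in $F$ therefore sum to at most $2|M|\le n-2$, whereas $\delta(F)\ge(n-1)/2$ makes the sum at least $n-1$. This contradiction shows that $M$ misses at most one vertex.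
\end{proof}

\begin{remark}
Neither of Theorems~\ref{thm:joins} and~\ref{thm:dense} contains the other. A graph is a join of two or more graphs exactly when its complement is disconnected, so the complement of a cycle on $n\ge 9$ vertices is not a join, while it has $D^2=4\le(n-1)/2$. On the other hand, the star $K_{1,m}$ is a join covered by Theorem~\ref{thm:joins}(ii), and it has $D^2=(m-1)^2>m/2=(n-1)/2$ for $m\ge 3$.
\end{remark}

\begin{thebibliography}{9}

\bibitem{CCCIPR}
MacKenzie Carr, Eun-Kyung Cho, Nicholas Crawford, Vesna Ir\v{s}i\v{c}, Leilani Pai, Rebecca Robinson,
\emph{On the interval coloring impropriety of graphs},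
arXiv:2312.14881 (2023).

\end{thebibliography}
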